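# Weighted translations on $L^p([0,1])$: a distribution that does not move along an orbit

## 1. A first guess, tested on contractions and rational rotations

Fix $1<p<\infty$ and work in the complex space $L^p([0,1])$. Take a function $f$, translate it by $\alpha$ modulo $1$, multiply the result by a fixed bounded function $\phi$, and repeat. Can the functions obtained in this way come arbitrarily close to every function in $L^p([0,1])$? The first guess is **no, never**: translation only rearranges values, and multiplication by one fixed function looks too rigid to reach everything. Let us make the question precise and test this guess.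

For $x\in\mathbf R$ let $\{x\}$ be its fractional part. For $\alpha\in[0,1]$ and $\phi\in L^\infty([0,1])$ put
$$T_{\phi,\alpha}f(x)=\phi(x)\,f(\{x+\alpha\})\quad\text{a.e. on }[0,1],$$
that is, $T_{\phi,\alpha}=M_\phi U_\alpha$ with $M_\phi f=\phi f$ and $U_\alpha f=f(\{\cdot+\alpha\})$. For $\phi(x)=x$ these are the Bishop operators. A bounded operator $T$ is **hypercyclic** if some orbit $\{T^nf:n\ge0\}$ is dense. The question, from Vincent Béhani, "A study of Bishop operators from the point of view of linear dynamics", arXiv:2207.11419 (2022), is whether $T_{\phi,\alpha}$ is non-hypercyclic for every $\phi$ and every $\alpha$. It is known that the operators $T_{\phi,\alpha}$ do not satisfy the Hypercyclicity Criterion. That criterion is a sufficient condition for hypercyclicity, so its failure does not by itself answer the question.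

Write $Rx=\{x+\alpha\}$. This map preserves Lebesgue measure $m$: $m(R^{-1}B)=m(B)$ for every measurable $B$. Write $C_Rf=f\circ R$, so $T=T_{\phi,\alpha}=M_\phi C_R$. Iterating,
$$T^nf=\phi_n\cdot f\circ R^n,\qquad \phi_n=\prod_{i=0}^{n-1}\phi\circ R^i,\quad \phi_0=1. \tag{1}$$

**Contractions.** If $|\phi|\le1$ a.e., then $\|T^nf\|_p\le\|f\|_p$, so every orbit is bounded and none is dense. This includes $\phi=1$ and the Bishop operators themselves.

**Constant weights.** If $\phi=c$, then $\|T^nf\|_p=|c|^n\|f\|_p$. For $|c|\le1$ the orbit is bounded. For $|c|>1$ and $f\ne0$ the norms stay at least $\|f\|_p>0$, so the orbit does not approach $0$. The guess holds.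

For the next test we need to know that zeros are forbidden. We prove this in a slightly stronger form, with free scalar multiples, because it will be reused.

**Lemma 1.** If $\{\lambda T^nf:\lambda\in\mathbf C,\ n\ge0\}$ is dense in $L^p([0,1])$, then $f\ne0$ a.e. and $\phi\ne0$ a.e. Consequently $T^nf\ne0$ a.e. for every $n$.

*Proof.* Let $Z=\{f=0\}$. By (1), $\lambda T^nf$ vanishes on $R^{-n}Z$, a set of measure $m(Z)$. So $\|1-\lambda T^nf\|_p^p\ge m(Z)$ for all $\lambda,n$, and density forces $m(Z)=0$.

For $n\ge1$, the function $T^nf$ vanishes on $\{\phi=0\}$. If $m(\phi=0)>0$, our dense set would lie in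
$$\mathbf Cf\ \cup\ \{g\in L^p: g=0\text{ a.e. on }\{\phi=0\}\}.$$
Both pieces are proper closed subspaces, the first because $L^p$ is infinite dimensional. Their union is closed, and a vector space is never the union of two proper subspaces. So a dense set cannot lie in it, and hence $\phi\ne0$ a.e. Since $R$ preserves $m$, each $\phi\circ R^i$ and each $f\circ R^n$ is also nonzero a.e., and (1) gives $T^nf\ne0$ a.e. $\square$

**Rational rotations.** Let $\alpha=a/q$, $q\ge1$; the case $q=1$ is pure multiplication. Then $R^q$ is the identity a.e., so $T^q=M_{\phi_q}$ and $T^{qk+r}f=\phi_q^{\,k}\,T^rf$ for $0\le r<q$. Suppose the orbit of $f$ is dense. By Lemma 1, no $T^rf$ vanishes on a set of positive measure. Let $A=\{|\phi_q|\ge1\}$.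

If $m(A)>0$, then on $A$ we have $|T^nf|\ge\min_{r<q}|T^rf|>0$ a.e. for all $n$, so $\|T^nf\|_p$ is bounded below by a positive constant and the orbit misses a neighborhood of $0$.

If $m(A)=0$, then $|T^nf|\le F:=\max_{r<q}|T^rf|\in L^p$ for all $n$, so $\|F+1-T^nf\|_p\ge1$ and the orbit misses a neighborhood of $F+1$.

Either way there is a contradiction, and the guess survives for every rational $\alpha$.

## 2. Growth of the weights, and why the weight $ex$ escapes it

All of these tests compare the sizes of the functions $T^nf$. For irrational $\alpha$, the natural way to continue is the ergodic theorem: irrational rotations are ergodic, so for $h\in L^1$, $\frac1n\sum_{i<n}h\circ R^i\to\int h\,dm$ a.e. Let us see how far this goes.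

Suppose $\alpha$ is irrational and $f$ has a dense orbit. By Lemma 1, $L=\log|\phi|$ is finite a.e. It is bounded above, so $\int L\,dm\in[-\infty,\infty)$ makes sense. Since $L^p$ has no isolated points, a dense orbit stays dense when finitely many terms are removed; so there are $n_k\to\infty$ with $T^{n_k}f\to1$ in $L^p$, hence in measure.

*If $\int L<0$.* By monotone convergence, choose $K$ with $\int\max(L,-K)<0$. Then $\log|\phi_n|\le\sum_{i<n}\max(L,-K)\circ R^i\to-\infty$ a.e., so $\phi_n\to0$ a.e. For $\varepsilon,A>0$,
$$m(|T^nf|>\varepsilon)\le m(|\phi_n|>\varepsilon/A)+m(|f|>A),$$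
because $f\circ R^n$ and $f$ exceed $A$ in modulus on sets of equal measure. Let $n\to\infty$, then $A\to\infty$: $T^nf\to0$ in measure, which contradicts $T^{n_k}f\to1$.

*If $\int L>0$.* Then $L\in L^1$ and $|\phi_n|\to\infty$ a.e. For $\varepsilon,A>0$,
$$m(|T^nf|\le A)\le m(|\phi_n|\le A/\varepsilon)+m(|f|<\varepsilon).$$
Let $n\to\infty$, then $\varepsilon\to0$, using $f\ne0$ a.e.: $|T^nf|\to\infty$ in measure. This is again a contradiction.

*If $\int L=0$.* Here the argument stops. The ergodic theorem gives $\frac1n\log|\phi_n|\to0$ and nothing more: it does not say whether $|\phi_n|$ is large or small at a given time and place. A concrete instance is $\phi(x)=ex$, since $\int_0^1\log(ex)\,dx=1-1=0$. This is $e$ times a Bishop operator.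

There is a second weakness. Suppose we allow scalar multiples and ask whether $\{\lambda T^nf\}$ can be dense. For $c\neq0$ the answer is the same for $T$ and for $cT$. So whenever $\int L$ is finite we may rescale to $\int L=0$, and growth says nothing at all. We should look for a quantity that ignores scalars altogether.

## 3. Supercyclicity, laws, and the statements

**Definitions.** A bounded operator $T$ on a Banach space is *supercyclic* if $\{\lambda T^nf:\lambda\in\mathbf C,\ n\ge0\}$ is dense for some $f$. It is *$N$-supercyclic* if $\bigcup_{n\ge0}T^nE$ is dense for some $N$-dimensional subspace $E$. It is *cyclic* if $\mathrm{span}\{T^nf:n\ge0\}$ is dense for some $f$.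

Hypercyclic implies supercyclic, and for $N=1$ the second notion is supercyclicity. Two small examples separate these notions. On $\ell^2$, let $B$ be the backward shift. It is a contraction, so it is not hypercyclic; but $2B$ is hypercyclic by Rolewicz's theorem, so $B$ is supercyclic. On $\mathbf C^2$ the identity is $2$-supercyclic (take $E=\mathbf C^2$) but not supercyclic, because $\{\lambda f\}$ is at most a line.

**Laws.** Let $(X,\mu)$ be a probability space. The *law* of a measurable $u:X\to\mathbf R$ is the measure $B\mapsto\mu(u\in B)$ on $\mathbf R$. For instance $x$, $1-x$ and $\{x+\alpha\}$ all have the uniform law on $[0,1]$. We use three facts.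

* If $R$ preserves $\mu$, then $u\circ R^n$ has the same law as $u$, because $\mu(u\circ R^n\in B)=\mu(R^{-n}\{u\in B\})=\mu(u\in B)$.
* If $u_k\to u$ a.e. or in measure, then the laws converge weakly: $\int F(u_k)\,d\mu\to\int F(u)\,d\mu$ for every bounded continuous $F$, by dominated convergence (along subsequences, for convergence in measure). These integrals determine a law. So if all $u_k$ have the same law, then $u$ has that law too.
* A sequence converging in $L^p$ has a subsequence converging a.e.

**The space $L^0$.** Let $L^0(X)$ be the real measurable functions modulo null sets, with convergence in measure. It is a Hausdorff topological vector space, so its finite-dimensional subspaces are closed. For example, if $s_kL+t_k\to u$ in measure with real $s_k,t_k$, then $u=sL+t$ for some real $s,t$, even if the sequences $s_k,t_k$ were not assumed bounded.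

**Atomless spaces.** In an atomless probability space, every measurable set $A$ contains measurable subsets of every measure between $0$ and $\mu(A)$ (Sierpiński). Repeated halving of $X$ gives independent fair binary digits $b_1,b_2,\dots$, and $\xi=\sum_nb_n2^{-n}$ is a measurable function $X\to[0,1]$ with uniform law. The space $L^p(\mu)$ is infinite dimensional.

**Theorem 1.** Let $1<p<\infty$, $\phi\in L^\infty([0,1])$ and $\alpha\in[0,1]$. Then $T_{\phi,\alpha}$ is not supercyclic on $L^p([0,1])$. In particular it is not hypercyclic.

**Theorem 2.** Let $(X,\mu)$ be an atomless probability space, $R:X\to X$ measurable with $\mu(R^{-1}B)=\mu(B)$ for all measurable $B$, $\phi\in L^\infty(\mu)$, $1\le p<\infty$, and $T=M_\phi C_R$ with $C_Rf=f\circ R$. Then $T$ is not $N$-supercyclic on $L^p(\mu)$ for any $N\ge1$: for every $N$-dimensional subspace $E$, the set $\bigcup_{n\ge0}T^nE$ is not dense. In particular this holds for all $T_{\phi,\alpha}$.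

**Proposition 3.** "Supercyclic" cannot be weakened to "cyclic" in Theorem 1: $T_{1,\alpha}=U_\alpha$ is cyclic on $L^p([0,1])$ for every irrational $\alpha$.

So the first guess is right. Theorem 2 with $N=1$ contains Theorem 1, but Theorem 1 has a much shorter proof, and we start there.

## 4. The quotient $Tg/g$ keeps its law along an orbit

Instead of the size of $T^nf$, look at the quotient of two consecutive iterates. By (1) applied to $f$ and to $Tf$, $T^nf=\phi_n\cdot f\circ R^n$ and $T^{n+1}f=\phi_n\cdot(Tf)\circ R^n$. The troublesome factor $\phi_n$ is the same in both, and it cancels. Wherever $T^nf\ne0$, and for all $\lambda\neq0$,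
$$\frac{T(\lambda T^nf)}{\lambda T^nf}=\Big(\frac{Tf}{f}\Big)\circ R^n. \tag{2}$$
So along the orbit the function $Tg/g$ is only rearranged by $R^n$: its law never changes, and scalars do not affect it.

A small case by hand: let $\alpha=\frac12$, $\phi=1$, and let $f$ equal $a\ne0$ on $[0,\frac12)$ and $b\neq0$ on $[\frac12,1)$. Then $Tf/f$ is $b/a$ on the left half and $a/b$ on the right half, so $\log|Tf/f|$ has law $\frac12\delta_{s}+\frac12\delta_{-s}$ with $s=\log|b/a|$. Replacing $f$ by $\lambda Tf$ swaps the halves and gives the same law. The target $g=1$ has law $\delta_0$. If $|a|\ne|b|$, the invariant already separates the orbit of $f$ from the constants.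

The law also survives limits. So if the orbit, with scalars, is dense, *every* nonvanishing $g$ must have the same law of $\log|Tg/g|$. That is absurd as soon as $R$ moves something.

**Proof of Theorem 1.** Suppose $\{\lambda T^nf:\lambda\in\mathbf C,\ n\ge0\}$ is dense in $L^p([0,1])$.

**Step 1: no zeros.** This step makes all quotients and logarithms meaningful. By Lemma 1, $f$, $\phi$ and every $T^nf$ are nonzero a.e. Put $w=Tf/f$, which is finite and nonzero a.e.

**Step 2: every nonvanishing $g$ has the same law of $\log|Tg/g|$.** This step carries the invariant from the orbit to its limits. Let $g\in L^p$ with $g\ne0$ a.e. By density, choose $g_k=\lambda_kT^{n_k}f\to g$ in $L^p$; since $g\ne0$, we have $\lambda_k\ne0$ for large $k$, and we discard the other terms. As $T$ is bounded, $Tg_k\to Tg$ in $L^p$. Pass to a subsequence so that $g_k\to g$ and $Tg_k\to Tg$ a.e. Both limits are nonzero a.e., since $Tg=\phi\cdot g\circ R$. Hence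
$$\log\Big|\frac{Tg_k}{g_k}\Big|\longrightarrow\log\Big|\frac{Tg}{g}\Big|\quad\text{a.e.}$$
By (2) the left side equals $\log|w|\circ R^{n_k}$, which has the law of $\log|w|$ for every $k$. Therefore $\log|Tg/g|$ has the law of $\log|w|$, for every $g\in L^p$ with $g\neq0$ a.e.

**Step 3: $R$ must be the identity a.e.** Here we exploit the freedom in $g$. Let $v$ be real and bounded, $t>0$, and $g=e^{tv}$. Then
$$\log\Big|\frac{Tg}{g}\Big|=\log|\phi|+t\,(v\circ R-v),$$
and by Step 2 its law is that of $\log|w|$, whatever $t$ is. Divide by $t$ and let $t\to\infty$. On the one hand, $\frac1t\log|\phi|+(v\circ R-v)\to v\circ R-v$ a.e. On the other hand, this function has the law of $\frac1t\log|w|$, and $\frac1t\log|w|\to0$ a.e., so the laws tend to $\delta_0$. Hence $v\circ R-v$ has law $\delta_0$, that is, $v\circ R=v$ a.e. Take $v(x)=x$: $\{x+\alpha\}=x$ for a.e. $x$. This holds for no $x\in[0,1)$ if $0<\alpha<1$. So $\alpha\in\{0,1\}$.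

**Step 4: multiplication operators.** It remains to exclude $\alpha\in\{0,1\}$. There $Rx=x$ a.e., $T=M_\phi$ and $Tg/g=\phi$ for every $g$, so the invariant carries no information; but the orbit is explicit. Let $L=\log|\phi|\in L^0$ and let $u$ be real and bounded. Approximate $e^u$ in $L^p$ by $\lambda_k\phi^{n_k}f$ with $\lambda_k\neq0$. Along a subsequence there is a.e. convergence, and taking logarithms,
$$\log|f|+n_kL+\log|\lambda_k|\to u\quad\text{a.e.}$$
So $u-\log|f|$ lies in the closure in $L^0$ of $V=\mathrm{span}(1,L)$. As $V$ is finite dimensional, it is closed, and $u-\log|f|\in V$. The same holds for $u=0$, and subtracting gives $u\in V$. So every real bounded function lies in $V$, which has dimension at most $2$. This is absurd. $\blacksquare$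

## 5. What changes when the line becomes an $N$-dimensional space

We turn to Theorem 2. Its setting is $(X,\mu),R,\phi,p,T$ as stated there. Formulas (1) and (2) used only the form $T=M_\phi C_R$ and hold unchanged. Let $E=\mathrm{span}(f_1,\dots,f_N)$, with fixed measurable finite-valued representatives, and write
$$f_c=\sum_{j=1}^Nc_jf_j\qquad(c\in\mathbf C^N).$$
An element of $\bigcup_nT^nE$ is $T^nf_c$, and by (2) the quotient along the orbit has the law of $Tf_c/f_c$. This law now depends on $c$, so there is no longer one law to contradict.

One might hope for compactness: only the direction of $c$ matters, and directions form a compact set. But the limit direction $d$ may give a function $f_d$ that vanishes on a set of positive measure, and there the quotient is governed by smaller coefficients. For example, let $X=[0,1]$, $\phi=1$, $\alpha=\frac12$, $N=2$, $f_1=1_{[0,1/2)}$, $f_2=1_{[1/2,1)}$ and $c_k=(1,e^{-k})$. Then $\log|Tf_{c_k}/f_{c_k}|$ equals $-k$ on the left half and $k$ on the right half. The laws $\frac12\delta_{-k}+\frac12\delta_k$ escape to infinity, although $c_k\to(1,0)$.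

The example also shows what remains. After division by $k$, the law is carried by just two points. In general, $f_{c_k}$ splits $X$ into at most $N$ pieces, on each of which it has *one* size up to bounded corrections. Comparing the piece of $x$ with the piece of $Rx$, the quotient has at most $N^2$ different sizes. Dividing by $k$, as we divided by $t$ in Step 3, leaves at most $N^2$ values. So we test against $e^{kv}$, where $v\circ R-v$ takes more than $N^2$ values.

**Lemma 2.** Let $c_k\in\mathbf C^N\setminus\{0\}$ with $\mu(f_{c_k}=0)\to0$. After passing to a subsequence there are $r\le N$, a partition (modulo null sets) $X=Z_1\cup\dots\cup Z_r$, and reals $\ell_{j,k}$ such that for each $j$, $\log|f_{c_k}|-\ell_{j,k}$ converges a.e. on $Z_j$ to a finite function.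

At a given point the logarithm may be $-\infty$ for finitely many $k$, which does not matter for the limit.

*Proof.* *First we sort the coefficients by size.* Pass to a subsequence with $c_k/|c_k|\to d_1$, a unit vector. Write $c_k=a_{1,k}d_1+c_k'$ with $c_k'\perp d_1$. Then $a_{1,k}/|c_k|\to1$, so $a_{1,k}\neq0$ for large $k$, and $|c_k'|/|a_{1,k}|\to0$. If $c_k'=0$ for infinitely many $k$, pass to those $k$ and stop. Otherwise pass to a subsequence with $c_k'\ne0$ for all $k$ and repeat with $c_k'$ in $d_1^\perp$: along a subsequence $c'_k/|c'_k|\to d_2\in d_1^\perp$, $c_k'=a_{2,k}d_2+c_k''$ with $c_k''\perp d_1,d_2$, and so on. Since $|a_{2,k}|\le|c_k'|$, we have $a_{2,k}/a_{1,k}\to0$, and likewise at later stages. The dimension drops each time, so the procedure stops after some $r\le N$ stages. It yields orthonormal $d_1,\dots,d_r$ and, for large $k$ in the final subsequence,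
$$c_k=\sum_{j=1}^ra_{j,k}d_j,\qquad a_{j,k}\ne0,\qquad \frac{a_{j+1,k}}{a_{j,k}}\to0 .$$

*Next we split $X$ according to the first coefficient that is felt.* Put
$$Z_j=\{f_{d_1}=\dots=f_{d_{j-1}}=0,\ f_{d_j}\ne0\}\ (j\le r),\qquad Z_\infty=\{f_{d_1}=\dots=f_{d_r}=0\}.$$
These sets partition $X$. Since $f_c$ is linear in $c$, $f_{c_k}=\sum_ja_{j,k}f_{d_j}$ vanishes on $Z_\infty$ for every large $k$, so $\mu(Z_\infty)\le\mu(f_{c_k}=0)\to0$ and $Z_\infty$ is null. On $Z_j$,
$$\frac{f_{c_k}}{a_{j,k}}=f_{d_j}+\sum_{i>j}\frac{a_{i,k}}{a_{j,k}}f_{d_i}\longrightarrow f_{d_j}\ne0 .$$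
Take $\ell_{j,k}=\log|a_{j,k}|$; the limit of $\log|f_{c_k}|-\ell_{j,k}$ on $Z_j$ is $\log|f_{d_j}|$. $\square$

In the example above, $d_1=(1,0)$, $d_2=(0,1)$, $Z_1=[0,\frac12)$, $Z_2=[\frac12,1)$, $\ell_{1,k}=0$ and $\ell_{2,k}=-k$.

## 6. Counting exponential sizes: proof of Theorem 2

Suppose $\dim E=N$ and $\bigcup_{n\ge0}T^nE$ is dense in $L^p(\mu)$.

**Step 1: $\phi\ne0$ a.e.** This lets us cancel $\phi_n$. For $n\ge1$, functions in $T^nE$ vanish on $\{\phi=0\}$. If this set had positive measure, $\bigcup_nT^nE$ would lie in $E\cup\{g:g=0\text{ a.e. on }\{\phi=0\}\}$, a union of two proper closed subspaces ($E$ is proper because $L^p(\mu)$ is infinite dimensional). As in Lemma 1, this contradicts density. Since $R$ preserves $\mu$, also $\phi_n\ne0$ a.e. for all $n$.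

**Step 2: approximating $e^{kv}$.** This step converts density into logarithmic estimates. Let $v$ be real and bounded, and $g_k=e^{kv}$. Then $g_k\ne0$, $Tg_k=\phi\cdot g_k\circ R\ne0$ a.e., and
$$\log|g_k|=kv,\qquad \log\Big|\frac{Tg_k}{g_k}\Big|=\log|\phi|+k(v\circ R-v).$$
Fix $k$. By density and boundedness of $T$, there is a sequence $h^{(1)},h^{(2)},\dots$ in $\bigcup_nT^nE$ with $h^{(s)}\to g_k$ and $Th^{(s)}\to Tg_k$ in $L^p$ and, after passing to a subsequence, a.e. At almost every point, for all large $s$, the function $h=h^{(s)}$ therefore satisfies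
$$h\ne0,\quad Th\ne0,\quad\big|\log|h|-kv\big|\le1,\quad\Big|\log\Big|\frac{Th}{h}\Big|-\log|\phi|-k(v\circ R-v)\Big|\le1. \tag{3}$$
So the measure of the set where (3) fails tends to $0$ as $s\to\infty$. Hence for each $k\ge1$ we may choose $n_k$ and $c_k$ such that $h_k=T^{n_k}f_{c_k}$ satisfies (3) outside a set of measure less than $1/k$. In particular $h_k$ is not zero a.e., so $c_k\neq0$. Since $\phi_{n_k}\ne0$ a.e.,
$$\mu(f_{c_k}=0)=\mu(f_{c_k}\circ R^{n_k}=0)=\mu(h_k=0)\le\frac1k .$$
So Lemma 2 applies to $(c_k)$ and to each of its subsequences.

**Step 3: the case $C_R\ne I$.** We build a $v$ whose increment takes too many values, and then count.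

*Choice of $v$.* Some $B$ satisfies $\mu(B\,\triangle\,R^{-1}B)>0$. Otherwise $C_R$ would fix all indicators, hence all simple functions, hence, being an isometry, everything. Since $\mu(R^{-1}B)=\mu(B)$, the two halves of the symmetric difference have equal measure, so $D=B\setminus R^{-1}B$ has positive measure. Moreover $D\cap R^{-1}D=\emptyset$: if $x\in D$ then $Rx\notin B$, while $x\in R^{-1}D$ would give $Rx\in D\subset B$. As $\mu$ is atomless, split $D$ into $N^2+1$ sets of positive measure. Let $v$ take the values $1,2,\dots,N^2+1$ on them, one value on each, and let $v=0$ off $D$. For $x\in D$ we have $Rx\notin D$, so $v\circ R-v=-v$ on $D$. Therefore the law $\nu$ of $v\circ R-v$ gives positive mass to at least $N^2+1$ points.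

*The quotients have almost the law $\nu$ at scale $k$.* Apply Step 2 to this $v$. Let $q_k=\log|Tf_{c_k}/f_{c_k}|$ where $f_{c_k}\ne0\ne Tf_{c_k}$, and $q_k=0$ elsewhere. Since $h_k=\phi_{n_k}\cdot f_{c_k}\circ R^{n_k}$, $Th_k=\phi_{n_k}\cdot(Tf_{c_k})\circ R^{n_k}$ and $\phi_{n_k}\ne0$ a.e., identity (2) gives $q_k\circ R^{n_k}=\log|Th_k/h_k|$ a.e. where $h_k\ne0\ne Th_k$. By (3), outside a set of measure less than $1/k$,
$$\Big|\frac1k\,q_k\circ R^{n_k}-(v\circ R-v)\Big|\le\frac{1+|\log|\phi||}{k}.$$
Since $\log|\phi|$ is finite a.e., $\frac1kq_k\circ R^{n_k}\to v\circ R-v$ in measure. As $q_k/k$ and $\frac1kq_k\circ R^{n_k}$ have the same law, the law of $q_k/k$ converges weakly to $\nu$.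

*The quotients have at most $N^2$ sizes at scale $k$.* Pass to the subsequence of Lemma 2. Since $R$ preserves $\mu$, the sets $R^{-1}Z_i$ also partition $X$ modulo null sets, and $\log|f_{c_k}\circ R|-\ell_{i,k}$ converges a.e. on $R^{-1}Z_i$ to a finite limit. At almost every point of $Z_j\cap R^{-1}Z_i$, for large $k$ both $f_{c_k}$ and $Tf_{c_k}=\phi\cdot f_{c_k}\circ R$ are nonzero, and
$$q_k-(\ell_{i,k}-\ell_{j,k})=\log|\phi|+\big(\log|f_{c_k}\circ R|-\ell_{i,k}\big)-\big(\log|f_{c_k}|-\ell_{j,k}\big)$$
converges to a finite limit. Pass to a further subsequence so that $(\ell_{i,k}-\ell_{j,k})/k\to\lambda_{ij}\in[-\infty,\infty]$ for all $i,j$. Then $q_k/k\to\lambda_{ij}$ a.e. on $Z_j\cap R^{-1}Z_i$. So $q_k/k$ converges a.e. in $[-\infty,\infty]$ to a function $Q$ with at most $r^2\le N^2$ values.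

*Comparison.* For every continuous $F$ on the compact space $[-\infty,\infty]$, dominated convergence gives $\int F(q_k/k)\,d\mu\to\int F(Q)\,d\mu$, while weak convergence gives $\int F(q_k/k)\,d\mu\to\int F\,d\nu$, since $F$ restricted to $\mathbf R$ is bounded and continuous. Hence $\nu$, seen as a measure on $[-\infty,\infty]$, is the law of $Q$, and it is carried by at most $N^2$ points. But $\nu$ charges at least $N^2+1$ points, a contradiction.

**Step 4: the case $C_R=I$, reduced to a statement about $\mathrm{span}(1,L)$.** As in Section 4, quotients are now useless and we work with $\log|h_k|$ itself. Since $\phi\circ R=\phi$ a.e., $T=M_\phi$ and $h_k=\phi^{n_k}f_{c_k}$. Put $L=\log|\phi|$, let $v$ be real and bounded, and apply Step 2. The third estimate in (3), divided by $k$, says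
$$\frac1k\big(n_kL+\log|f_{c_k}|\big)\to v\quad\text{in measure}.$$
Take the subsequence of Lemma 2. On $Z_j$, $\log|f_{c_k}|-\ell_{j,k}$ converges a.e. to a finite limit, so its quotient by $k$ tends to $0$. Hence $\frac1k(n_kL+\ell_{j,k})\to v$ in measure on $Z_j$. The functions on the left lie in $\mathrm{span}(1,L|_{Z_j})$, which is closed in $L^0(Z_j)$. So $v|_{Z_j}\in\mathrm{span}(1,L|_{Z_j})$ for each $Z_j$ of positive measure. There are $r\le N$ sets $Z_j$ and they fill $X$ up to a null set, so one of them has measure at least $1/N$. We have shown: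

> For each real bounded $v$ there is $Y\subset X$ with $\mu(Y)\ge1/N$ and $v|_Y\in\mathrm{span}(1,L|_Y)$. $\qquad(4)$

The set $Y$ depends on $v$, so we cannot subtract and conclude as in Theorem 1. We need several functions $v$ that share a set $Y$.

**Step 5: three powers on a common set.** This step finishes the case $C_R=I$ by pigeonhole. Let $\xi:X\to[0,1]$ be measurable with uniform law. For $1\le i\le2N+1$ let $Y_i$ be the set given by (4) for $v=\xi^i$. Then
$$\int_X\sum_{i=1}^{2N+1}1_{Y_i}\,d\mu\ \ge\ \frac{2N+1}{N}>2,$$
so the integer-valued function $\sum_i1_{Y_i}$ is at least $3$ on a set of positive measure. There are finitely many triples of indices, so for some distinct $i_1,i_2,i_3$ the set $Y=Y_{i_1}\cap Y_{i_2}\cap Y_{i_3}$ has positive measure. On $Y$ the three functions $\xi^{i_1},\xi^{i_2},\xi^{i_3}$ lie in $\mathrm{span}(1,L|_Y)$, of dimension at most $2$, so they are linearly dependent there. That is, a nontrivial polynomial in $\xi$ vanishes a.e. on $Y$, and so $\xi$ takes only finitely many values a.e. on $Y$. But $\xi$ has uniform law and takes each single value with probability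 $0$, so $\mu(Y)=0$, a contradiction.

Both cases are impossible, so $\bigcup_nT^nE$ is not dense. For $X=[0,1]$ with Lebesgue measure, which is atomless, and $Rx=\{x+\alpha\}$, this gives the statement for all $T_{\phi,\alpha}$. $\blacksquare$

## 7. Irrational translations have cyclic vectors

By Theorem 2, finitely many dimensions carried along the orbit are never enough. If we allow the linear span of the whole orbit, the situation changes, already for $\phi=1$.

**Proof of Proposition 3.** Let $\alpha$ be irrational, $e_j(x)=e^{2\pi ijx}$ and $f=\sum_{j\in\mathbf Z}2^{-|j|}e_j$, a uniformly convergent series. The plan is to isolate each frequency by averaging. Since $U_\alpha e_j=e^{2\pi ij\alpha}e_j$, for each $k\in\mathbf Z$ we have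
$$\frac1M\sum_{s=0}^{M-1}e^{-2\pi isk\alpha}U_\alpha^sf=\sum_{j\in\mathbf Z}2^{-|j|}A_M(j-k)\,e_j,\qquad A_M(l)=\frac1M\sum_{s=0}^{M-1}e^{2\pi isl\alpha}. \tag{5}$$
Here $A_M(0)=1$ and $|A_M(l)|\le1$. For $l\ne0$, irrationality gives $e^{2\pi il\alpha}\ne1$, and the geometric sum yields
$$|A_M(l)|=\frac1M\left|\frac{e^{2\pi iMl\alpha}-1}{e^{2\pi il\alpha}-1}\right|\le\frac{2}{M\,|e^{2\pi il\alpha}-1|}\to0\qquad(M\to\infty).$$
The difference between (5) and $2^{-|k|}e_k$ has sup norm at most $\sum_{j\ne k}2^{-|j|}|A_M(j-k)|$. Each term tends to $0$ and is dominated by $2^{-|j|}$, so the sum tends to $0$ by dominated convergence for series. Hence the averages converge to $2^{-|k|}e_k$ uniformly, and so in $L^p$. The closed span of $\{U_\alpha^sf:s\ge0\}$ therefore contains every $e_k$, hence all trigonometric polynomials, which are dense in $L^p([0,1])$. So $f$ is cyclic for $U_\alpha=T_{1,\alpha}$. $\blacksquare$
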